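# Vanishing directional derivatives of the Fréchet function at prismatic points

## Probability measures on a spider

Take $N\ge 1$ copies of the half-line $[0,\infty)$ and glue them at their origins. The result is the spider with $N$ legs. Call the gluing point $0$. Two points on the same leg, at distances $s,a$ from $0$, are at distance $|s-a|$; two points on different legs are at distance $s+a$.

Let $P$ be a probability measure on the spider with finite first moment. Write
$$m_i=\int_{\text{leg }i}d(0,y)\,\mathrm dP(y),\qquad m=m_1+\dots+m_N ,$$
and consider the function $F_P(x)=\frac12\int\big(d^2(x,y)-d^2(0,y)\big)\,\mathrm dP(y)$. Let $x$ be the point at distance $s$ on leg $i$. A point $y$ on leg $i$ at distance $a$ contributes $(s-a)^2-a^2=s^2-2sa$, and a point $y$ on another leg contributes $(s+a)^2-a^2=s^2+2sa$. Hence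
$$F_P(x)=\tfrac12 s^2+s\,(m-2m_i),$$
and the one-sided derivative of $F_P$ at $0$ along leg $i$ is $m-2m_i$.

When do all $N$ derivatives vanish? Then $m=2m_i$ for every $i$, and summing over $i$ gives $Nm=2m$. If $N\ge3$, this forces $m=0$, so $P=\delta_0$. If $N=2$, the spider is the real line, and every $P$ with $m_1=m_2$ has vanishing derivatives. So two legs allow many measures, and three legs allow only the point mass.

What distinguishes the two cases can be read off from the vertex. On the line, someone arriving at $0$ along one leg has exactly one way to continue straight on. On the spider with $N\ge3$ legs there are $N-1\ge2$ ways. The question of this lecture is whether this is the general mechanism: if at a point $\mu$ every incoming direction has at least two straight continuations, must a measure $P$ for which all directional derivatives of $F_P$ vanish at $\mu$ be the point mass $\delta_\mu$?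

## CAT($\kappa$) spaces, directions, and the derivative formula

**Conventions.** Let $\kappa\in\mathbb R$, and put $R_\kappa=\pi/\sqrt\kappa$ if $\kappa>0$ and $R_\kappa=\infty$ if $\kappa\le0$. A metric space is CAT($\kappa$) if points at distance $<R_\kappa$ are joined by a geodesic and every geodesic triangle of perimeter $<2R_\kappa$ is at most as thick as its comparison triangle, the triangle with the same side lengths in the model plane of curvature $\kappa$. The angle of the comparison triangle at the vertex corresponding to $x$ is written $\tilde\angle_x(y,z)$. The space is geodesically complete if every nonconstant local geodesic extends to a local geodesic defined on $\mathbb R$.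

The Alexandrov angle of two geodesics $c,c'$ issuing from $x$ is $\limsup_{s,t\to0}\tilde\angle_x(c(s),c'(t))$. We write $\angle_x(y,z)$ for the angle of the geodesics from $x$ to $y$ and to $z$. We use these textbook facts; [BH] denotes Bridson–Haefliger, *Metric Spaces of Non-Positive Curvature* (Springer, 1999).

1. In a CAT($\kappa$) space, points at distance $<R_\kappa$ are joined by a unique geodesic, and local geodesics of length $<R_\kappa$ are geodesics.
2. $\angle\le\tilde\angle$ for triangles of perimeter $<2R_\kappa$.
3. Angles at a common vertex satisfy the triangle inequality. If $x$ is an interior point of a geodesic from $y$ to $z$, then $\angle_x(y,z)=\pi$.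

**Setting (Scenario 3).** $(M,d)$ is a complete, separable, locally compact and geodesically complete CAT($\kappa$) space, and $x_0\in M$ is fixed. Put $B=B_{R_\kappa/2}(x_0)$, an open ball. Two points of $B$ have distance $<R_\kappa$, so they are joined by a unique geodesic. $\mathcal P^1(M)$ is the set of Borel probability measures $P$ with $\int_M d(x,z)\,\mathrm dP(z)<\infty$ for some (equivalently, every) $x\in M$, and $\mathcal Q^n_\kappa$ is the set of $P\in\mathcal P^1(M)$ whose support is contained in $B$. For $P\in\mathcal P^1(M)$ the Fréchet function is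
$$F_P(x)=\frac12\int_M\big(d^2(x,y)-d^2(x_0,y)\big)\,\mathrm dP(y),$$
which is finite by the triangle inequality.

**Definition (space of directions).** Fix $\mu\in B$. The space of directions $\Sigma_\mu$ is the completion of the set of classes of nonconstant geodesics issuing from $\mu$, two geodesics being equivalent if their Alexandrov angle is $0$, with the metric $\angle_\mu$. In this setting $\Sigma_\mu$ is a compact CAT(1) space. We write $\Sigma=\Sigma_\mu$ and $\angle=\angle_\mu$. For $y\in B\setminus\{\mu\}$, $\sigma_y\in\Sigma$ is the direction of the geodesic from $\mu$ to $y$.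

At the vertex of the spider, $\Sigma$ consists of $N$ points at pairwise distance $\pi$. At a point of $\mathbb R^n$ it is the sphere $S^{n-1}$ with its angular metric.

The one-sided derivative of $F_P$ at $\mu$ in direction $\sigma$ is denoted $\nabla_\sigma F_P(\mu)$. Part of the setting is the formula
$$\nabla_\sigma F_P(\mu)=-\int_M d(\mu,y)\cos\angle(\sigma,\sigma_y)\,\mathrm dP(y),$$
where the integrand is $0$ at $y=\mu$. On the spider, $\cos\angle(\sigma,\sigma_y)$ is $1$ on leg $i$ and $-1$ on the others, and the formula returns $-m_i+\sum_{j\ne i}m_j=m-2m_i$, as computed above.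

## Shadows, prismatic points, and the three theorems

**Definition (shadow, prismatic).** The shadow of $\sigma\in\Sigma$ is $\mathfrak S_\sigma=\{\tau\in\Sigma:\angle(\sigma,\tau)=\pi\}$. It is trivial if it consists of exactly one direction. The point $\mu$ is prismatic if no shadow is trivial, in the sense that $|\mathfrak S_\sigma|>1$ for every $\sigma\in\Sigma$.

Four examples, all with $\kappa=0$.

* In $\mathbb R^n$, $n\ge1$, we have $\mathfrak S_\sigma=\{-\sigma\}$, and no point is prismatic. The derivative is $-\big\langle\sigma,\int(y-\mu)\,\mathrm dP\big\rangle$, so every $P$ with mean $\mu$ has vanishing derivatives.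
* At the vertex of the spider with $N$ legs a shadow has $N-1$ points. The vertex is prismatic if $N\ge3$.
* At $(0,0)$ in (spider with three legs) $\times\,\mathbb R$, a direction is given by an angle $\beta\in[0,\pi]$ with the positive $\mathbb R$-axis and a leg $i$; all legs agree when $\beta\in\{0,\pi\}$. So $\Sigma$ is made of three half-circles joining two poles. We have $\cos\angle=\cos\beta\cos\beta'\pm\sin\beta\sin\beta'$, with $+$ for equal legs and $-$ for different ones. This equals $-1$ when the legs differ and $\beta'=\pi-\beta$, or when $\{\beta,\beta'\}=\{0,\pi\}$. The two poles have trivial shadows and all other shadows have two points. The point is not prismatic.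
* At $(0,0)$ in the product of two spiders with three legs, a direction is given by $\beta\in[0,\pi/2]$ and a pair of legs $(i,j)$, and $\cos\angle=\varepsilon_1\cos\beta\cos\beta'+\varepsilon_2\sin\beta\sin\beta'$, where $\varepsilon_1,\varepsilon_2$ are $1$ for equal and $-1$ for different legs. Since $\cos\beta\cos\beta'+\sin\beta\sin\beta'=\cos(\beta-\beta')$, the value $-1$ requires $\beta'=\beta$ and different legs in each factor whose coefficient is nonzero. Shadows have four points for $0<\beta<\pi/2$ and two points for $\beta\in\{0,\pi/2\}$. The point is prismatic.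

The problem comes from Lars Lammers, Do Tran Van, Stephan F. Huckemann, "Sticky Flavors", arXiv:2311.08846 (2023): prove or disprove the conjecture that at a prismatic point only $\delta_\mu$ has vanishing derivatives. The conjecture is true.

**Theorem 1.** In Scenario 3 let $\mu\in B$ be prismatic and $P\in\mathcal Q^n_\kappa$. Then $\nabla_\sigma F_P(\mu)=0$ for all $\sigma\in\Sigma_\mu$ if and only if $P=\delta_\mu$.

Two stronger statements go with it. Let $D=\{w\in\Sigma:|\mathfrak S_w|=1\}$ be the set of directions with trivial shadow, and let $T$ be the Euclidean cone over $\Sigma$ with apex $o$ (recalled below).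

**Theorem 2.** In Scenario 3 let $\mu\in B$ be arbitrary.

(a) There are $k\ge0$ and a closed convex subcone $Y\subset T$ with $T=\mathbb R^k\times Y$ isometrically (apex corresponding to $(0,o)$), such that $D$ is exactly the unit sphere $S^{k-1}$ of $\mathbb R^k\times\{o\}$ ($D=\emptyset$ if $k=0$).

(b) For $P\in\mathcal Q^n_\kappa$, $\nabla_\sigma F_P(\mu)=0$ for all $\sigma\in\Sigma$ if and only if $\sigma_y\in D$ for $P$-a.e. $y\ne\mu$ and $\int_{M\setminus\{\mu\}}d(\mu,y)\,\sigma_y\,\mathrm dP(y)=0$ in $\mathbb R^k$.

(c) $\mu$ is prismatic $\iff k=0\iff$ $\delta_\mu$ is the only $P\in\mathcal Q^n_\kappa$ with $\nabla_\sigma F_P(\mu)=0$ for all $\sigma$.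

**Theorem 3.** If $\mu$ is prismatic, there is $c_\mu\in(0,1]$ with
$$\max_{\sigma\in\Sigma}\nabla_\sigma F_P(\mu)\ \ge\ c_\mu\int_M d(\mu,y)\,\mathrm dP(y)\qquad\text{for all }P\in\mathcal Q^n_\kappa .$$
The optimal constant is $c_\mu=\min_\nu\max_\sigma\big(-\int\cos\angle(\sigma,\tau)\,\mathrm d\nu(\tau)\big)$, the minimum being over Borel probability measures $\nu$ on $\Sigma$. If $\mu$ is not prismatic, no such $c_\mu>0$ exists.

In Theorem 3 the set $\Sigma$ is understood to be nonempty. If $\Sigma=\emptyset$, no geodesic leaves $\mu$, so $B=\{\mu\}$ and $\mathcal Q_\kappa^n=\{\delta_\mu\}$; the other two theorems are then trivially true.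

In the third example above, $T=\mathbb R\times(\text{spider})$, $k=1$, and $D$ consists of the two poles. Theorem 2(b) says that the derivatives vanish exactly for the measures that live on the line $\{0\}\times\mathbb R$ and have mean $0$.

## From a measure on $M$ to a measure on $\Sigma$

The purpose of this section is to replace $P$ by a measure on the compact space $\Sigma$, so that the whole question lives there.

The map $y\mapsto\sigma_y$ is continuous on $B\setminus\{\mu\}$. Indeed, if $y'\to y\ne\mu$, the triangle $\mu,y,y'$ has perimeter tending to $2d(\mu,y)<2R_\kappa$, so Fact 2 applies once $y'$ is close to $y$, and $\angle(\sigma_y,\sigma_{y'})\le\tilde\angle_\mu(y,y')\to0$ because the side opposite $\mu$ shrinks to $0$ while the other two tend to $d(\mu,y)\in(0,R_\kappa)$.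

Let $P\in\mathcal Q^n_\kappa$. Since $M$ is separable, $P$ is carried by its support, hence by $B$. Let $\nu_P$ be the push-forward under $y\mapsto\sigma_y$ of the measure $d(\mu,y)\,\mathrm dP(y)$ on $B\setminus\{\mu\}$. It is a finite Borel measure on $\Sigma$ of total mass $\int d(\mu,y)\,\mathrm dP(y)$, and the derivative formula becomes
$$\nabla_\sigma F_P(\mu)=-\int_\Sigma\cos\angle(\sigma,\tau)\,\mathrm d\nu_P(\tau).\tag{1}$$
Moreover $\nu_P=0$ if and only if $\int d(\mu,y)\,\mathrm dP(y)=0$, that is, $P=\delta_\mu$.

So we study finite Borel measures $\nu$ on $\Sigma$ satisfying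
$$\int_\Sigma\cos\angle(\sigma,\tau)\,\mathrm d\nu(\tau)=0\qquad\text{for all }\sigma\in\Sigma.\tag{2}$$
The support $\operatorname{supp}\nu$ is the set of points all of whose neighborhoods have positive measure. It is closed, and $\nu(\Sigma\setminus\operatorname{supp}\nu)=0$ because $\Sigma$ is a compact metric space. We shall repeatedly use that if $h\ge0$ is continuous and $\int h\,\mathrm d\nu=0$, then $h=0$ on $\operatorname{supp}\nu$: if $h(w)>0$ at some $w\in\operatorname{supp}\nu$, then $h>h(w)/2$ on a neighborhood of $w$, which has positive measure, so the integral would be positive.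

## Pairing a direction with an opposite one

On the spider we added the equations for all legs. In a general $\Sigma$ we have no way of choosing weights for the sum, but we can still add the equations for two opposite directions, since then the integrand has a sign.

**Lemma 1 (pairing).** Let $\nu$ satisfy (2), let $w\in\operatorname{supp}\nu$ and $\tau\in\mathfrak S_w$. Then $\mathfrak S_\tau=\{w\}$.

*Proof.* Clearly $w\in\mathfrak S_\tau$. Let $w_1\in\mathfrak S_\tau$, and put $h(\omega)=-\cos\angle(\tau,\omega)-\cos\angle(w_1,\omega)$. By the triangle inequality $\angle(\tau,\omega)\ge\pi-\angle(\omega,w_1)$, and cosine is decreasing on $[0,\pi]$, so $\cos\angle(\tau,\omega)\le-\cos\angle(\omega,w_1)$, that is, $h\ge0$. By (2) for $\sigma=\tau$ and $\sigma=w_1$, $\int h\,\mathrm d\nu=0$. Hence $h=0$ on $\operatorname{supp}\nu$. At $\omega=w$ this reads $1-\cos\angle(w_1,w)=0$, so $w_1=w$. $\square$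

This already proves Theorem 1. If $P=\delta_\mu$, all integrands vanish. Conversely, let all derivatives vanish and suppose $P\ne\delta_\mu$. Then $\nu_P\ne0$ satisfies (2) by (1), and there is $w\in\operatorname{supp}\nu_P$. If $\mu$ is prismatic, then $\mathfrak S_w\ne\emptyset$; pick $\tau$ in it. Lemma 1 says that $\tau$ has a trivial shadow, which contradicts prismaticity. $\square$

The argument stops short of the classification in Theorem 2. There we need to know that the directions $w$ in the support of $\nu$ have trivial shadows. Lemma 1 puts the trivial shadow on the opposite point $\tau$ and does not exclude that $w$ has several opposite points, each with shadow $\{w\}$. No argument using only the triangle inequality can exclude it, as the following space shows.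

**Example (a theta graph).** Take a circle of length $2\pi$ with three equally spaced points $w_0,s_1,s_2$. Glue in a second arc of length $2\pi/3$ from $s_1$ to $s_2$. Let $\Theta$ be the resulting graph with its path metric. It has a long arc from $s_1$ to $s_2$ through $w_0$, of length $4\pi/3$, and two short arcs of length $2\pi/3$, with midpoints $\tau_1,\tau_2$. The long arc and the $i$-th short arc form a circle $C_i$ of length $2\pi$. The metric of $\Theta$ restricts to the metric of this circle, because a path that traverses the other short arc can be replaced by one of the same length in $C_i$. Points on different short arcs lie on a loop of length $4\pi/3$, so their distance is at most $2\pi/3$. Hence $\Theta$ has diameter $\pi$, and every shadow in it is nonempty.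

Each $\sigma\in\Theta$ lies on some $C_i$ together with $w_0,s_1,s_2$. The three points are equally spaced on $C_i$, so $\cos d(\sigma,w_0)+\cos d(\sigma,s_1)+\cos d(\sigma,s_2)=0$. Thus $\nu=\delta_{w_0}+\delta_{s_1}+\delta_{s_2}$ satisfies (2). Still, $w_0\in\operatorname{supp}\nu$ has the two-point shadow $\{\tau_1,\tau_2\}$.

The space $\Theta$ is not CAT(1): $\tau_1$ and $\tau_2$ are at distance $2\pi/3<\pi$ and are joined by two geodesics, through $s_1$ and through $s_2$. So the curvature bound on $\Sigma$ must enter, and it enters through convexity on the cone.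

## Convex functions on the tangent cone

**Definition (tangent cone).** The Euclidean cone $T$ over $\Sigma$ is the set of products $t\sigma$, $t\ge0$, $\sigma\in\Sigma$, with all $0\sigma$ identified to the apex $o$, and
$$d(v,w)^2=|v|^2+|w|^2-2\langle v,w\rangle,\qquad \langle t\sigma,s\tau\rangle=ts\cos\angle(\sigma,\tau),\quad |t\sigma|=t .$$
In particular $\langle o,\cdot\rangle=0$ and $|v|=d(o,v)$. We identify $\Sigma$ with the unit sphere $\{|v|=1\}$.

The cone over $N$ points at pairwise distance $\pi$ is the spider, and the cone over $S^{n-1}$ is $\mathbb R^n$.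

Since $\Sigma$ is CAT(1), $T$ is a CAT(0) space (Berestovskiĭ; [BH, II.3.14]). Closed balls about $o$ are continuous images of $[0,R]\times\Sigma$, hence compact, so $T$ is proper and complete. We use the following about CAT(0) spaces. Geodesics are unique. The distance to a point is convex along geodesics. The distance between two geodesics, parametrized with constant speed on the same interval, is convex. And if $m$ is the midpoint of $p,q$, then $d(x,m)^2\le\frac12d(x,p)^2+\frac12d(x,q)^2-\frac14d(p,q)^2$.

For $w\in\Sigma$ put $b_w(v)=-\langle v,w\rangle$. If $\nu$ satisfies (2), the function $\int b_w\,\mathrm d\nu(w)$ vanishes on $T$. We shall see that each $b_w$ is convex. An average of convex functions can be zero only if almost none of them bends. But $b_w$ bends if $w$ has two opposite directions. On the spider with three legs, for instance, $b_w$ with $w$ on leg 1 takes the values $1,0,1$ at the ends and the midpoint of the geodesic from the unit point of leg 2 to that of leg 3.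

**Lemma 2.** Each $b_w$ is convex along geodesics of $T$, is $1$-Lipschitz, and satisfies $b_w(v)\le|v|$.

*Proof.* From $d(v,tw)^2=|v|^2+t^2-2t\langle v,w\rangle$ we get
$$d(v,tw)-t=\frac{|v|^2-2t\langle v,w\rangle}{d(v,tw)+t}\longrightarrow-\langle v,w\rangle=b_w(v)\qquad(t\to\infty),$$
since $d(v,tw)/t\to1$. The functions $v\mapsto d(v,tw)-t$ are convex and $1$-Lipschitz, and both properties pass to the pointwise limit. The last claim is $-\cos\le1$. $\square$

**Lemma 3.** Let the finite Borel measure $\nu$ on $\Sigma$ satisfy (2). Then $|\mathfrak S_w|\le1$ for every $w\in\operatorname{supp}\nu$.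

*Proof.* **Step 1: the average of the $b_w$ is zero.** Put $f(v)=\int_\Sigma b_w(v)\,\mathrm d\nu(w)$. For $v=|v|\sigma$ we have $f(v)=-|v|\int\cos\angle(\sigma,w)\,\mathrm d\nu(w)=0$. So $f\equiv0$ on $T$.

**Step 2: no $b_w$ with $w$ in the support bends.** Let $\tau_1,\tau_2\in\Sigma$ with midpoint $m$ in $T$, and set
$$g(w)=\tfrac12b_w(\tau_1)+\tfrac12b_w(\tau_2)-b_w(m).$$
This is continuous in $w$, because $w\mapsto\langle v,w\rangle$ is continuous for fixed $v$. By Lemma 2, $g\ge0$. Also $\int g\,\mathrm d\nu=\frac12f(\tau_1)+\frac12f(\tau_2)-f(m)=0$. Hence $g=0$ on $\operatorname{supp}\nu$.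

**Step 3: two opposite directions make $b_w$ bend.** Suppose $w_0\in\operatorname{supp}\nu$ and $\tau_1\ne\tau_2$ lie in $\mathfrak S_{w_0}$. Then $b_{w_0}(\tau_i)=-\cos\pi=1$, and Step 2 gives $b_{w_0}(m)=1$. By Lemma 2, $1\le|m|$. But the midpoint inequality with $x=o$ gives
$$|m|^2\le\tfrac12+\tfrac12-\tfrac14d(\tau_1,\tau_2)^2<1,$$
a contradiction. $\square$

**Theorem 1 from Lemma 3.** Lemma 3 uses the prismatic condition at the support itself. If all derivatives vanish, $\nu_P$ satisfies (2) by (1), so $|\mathfrak S_w|\le1$ for every $w\in\operatorname{supp}\nu_P$. If $\mu$ is prismatic, $|\mathfrak S_w|>1$ for every $w\in\Sigma$. Hence $\operatorname{supp}\nu_P=\emptyset$, so $\nu_P=0$ and $P=\delta_\mu$. The other implication is clear. $\square$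

## Trivial shadows and affine functions

Lemma 3 says that measures satisfying (2) live on directions with at most one opposite direction. For Theorem 2 we also need the converse information: what does a trivial shadow give? Here geodesic completeness of $M$ enters. Fix $r>0$ such that $\bar B_{4r}(\mu)$ is compact and contained in $B$, and $r<R_\kappa/20$.

**Lemma 4.** Every $\sigma\in\Sigma$ equals $\sigma_y$ for some $y$ with $d(\mu,y)=r$. Every shadow is nonempty.

*Proof.* The direction of a geodesic from $\mu$ is that of a short initial piece. This piece extends to a local geodesic of length $r<R_\kappa$, which is a geodesic by Fact 1. So the directions of geodesics, which are dense in the completion $\Sigma$, all lie in $\{\sigma_y:d(\mu,y)=r\}$. This set is the image of a compact set under the continuous map $y\mapsto\sigma_y$. It is therefore compact and dense, so it is $\Sigma$.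

Let $\sigma=\sigma_p$ with $d(\mu,p)=r$. Extend $[p,\mu]$ beyond $\mu$ by length $r$ to a local geodesic ending at $z$. Its length is $2r<R_\kappa$, so it is a geodesic, and $\angle(\sigma,\sigma_z)=\pi$ by Fact 3. $\square$

**Lemma 5.** If $\mathfrak S_w=\{w'\}$, then $\angle(w,\tau)+\angle(\tau,w')=\pi$ for all $\tau\in\Sigma$.

*Proof.* The inequality $\ge$ is the triangle inequality, since $\angle(w,w')=\pi$. We must show $\angle(\tau,w')\le\pi-\alpha$, where $\alpha=\angle(w,\tau)$. If $\alpha=0$, then $\tau=w$; if $\alpha=\pi$, then $\tau\in\mathfrak S_w$, so $\tau=w'$. Both cases are clear. Let $0<\alpha<\pi$. The plan is to approach $\mu$ along direction $\tau$ and shoot geodesics from a fixed point $p$ through the approaching points. Their far ends must converge to direction $w'$, because there is nothing else opposite to $w$.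

**Step 1: the geodesics through $y_t$.** By Lemma 4 choose $p$ with $d(\mu,p)=r$, $\sigma_p=w$, and a geodesic $\gamma:[0,r]\to M$ from $\mu$ with direction $\tau$. For $0<t<r/2$ let $y_t=\gamma(t)$. Then $r-t\le d(p,y_t)\le r+t$. Extend $[p,y_t]$ beyond $y_t$ by length $r$ to a local geodesic with endpoint $z_t$. Its length is at most $2r+t<R_\kappa$, so it is a geodesic. Since $d(y_t,z_t)=r$ and $d(\mu,y_t)=t$,
$$|d(\mu,z_t)-r|\le t,\qquad d(p,z_t)=d(p,y_t)+r\ge2r-t .$$

**Step 2: the endpoints converge in direction to $w'$.** The points $z_t$ lie in the compact set $\bar B_{4r}(\mu)$, so along a sequence $t\to0$ we have $z_t\to z$, with $d(\mu,z)=r$ and $d(p,z)\ge2r=d(p,\mu)+d(\mu,z)$. So $[p,\mu]\cup[\mu,z]$ is a geodesic, and $\angle(w,\sigma_z)=\pi$. Triviality of the shadow gives $\sigma_z=w'$. By continuity of $y\mapsto\sigma_y$, $\sigma_{z_t}\to w'$ along the sequence.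

**Step 3: comparison triangles have angle sum close to $\pi$.** Consider the comparison triangles of $(p,\mu,y_t)$ and $(\mu,y_t,z_t)$. Each has a side of length $t$ (joining $\mu$ and $y_t$) and two sides with lengths in $[r-t,r+t]$. We claim that their angle sums are at most $\pi+e_t$ with $e_t\to0$. For $\kappa\le0$ take $e_t=0$. Let $\kappa>0$. A degenerate triangle has angle sum $\pi$. Otherwise let $\varphi_t$ be the angle opposite the side of length $t$. The triangle lies in the lune of angle $\varphi_t$ bounded by the half great circles that extend its other two sides. On the sphere of curvature $\kappa$ this lune has area $2\varphi_t/\kappa$, and the angle sum exceeds $\pi$ by $\kappa$ times the area of the triangle (Girard). So the excess is at most $2\varphi_t$. If $a,c\in[r-t,r+t]$ are the other two sides, the law of cosines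
$$\cos(\sqrt\kappa\,t)=\cos(\sqrt\kappa\,a)\cos(\sqrt\kappa\,c)+\sin(\sqrt\kappa\,a)\sin(\sqrt\kappa\,c)\cos\varphi_t$$
gives $\cos\varphi_t\to1$ as $t\to0$, because $a,c\to r$ and $\sin(\sqrt\kappa\,r)>0$. So $\varphi_t\to0$. Let $e_t$ be the larger of the two excesses.

**Step 4: the angle chase.** All perimeters are at most $2r+2t<2R_\kappa$, so Fact 2 applies. First, $\tilde\angle_\mu(p,y_t)\ge\angle_\mu(p,y_t)=\alpha$, so by Step 3
$$\angle_{y_t}(p,\mu)\le\tilde\angle_{y_t}(p,\mu)\le\pi-\alpha+e_t .$$
Next, $\angle_{y_t}(p,z_t)=\pi$ by Fact 3, so the triangle inequality for angles at $y_t$ gives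
$$\tilde\angle_{y_t}(\mu,z_t)\ge\angle_{y_t}(\mu,z_t)\ge\pi-\angle_{y_t}(p,\mu)\ge\alpha-e_t .$$
Finally, by Step 3 for the triangle $(\mu,y_t,z_t)$,
$$\angle(\tau,\sigma_{z_t})\le\tilde\angle_\mu(y_t,z_t)\le\pi+e_t-(\alpha-e_t)=\pi-\alpha+2e_t .$$
Letting $t\to0$ along the sequence of Step 2 gives $\angle(\tau,w')\le\pi-\alpha$. $\square$

A function on $T$ is called affine if it is affine along every constant-speed geodesic.

**Lemma 6.** For $w\in\Sigma$ the following are equivalent: (1) $w\in D$; (2) $b_w+b_{w'}=0$ on $T$ for some $w'\in\Sigma$; (3) $b_w$ is affine along geodesics of $T$.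

*Proof.* (1)⇒(2): let $\mathfrak S_w=\{w'\}$. By Lemma 5, $\cos\angle(w,\tau)=-\cos\angle(w',\tau)$ for all $\tau\in\Sigma$, so $b_w+b_{w'}=0$ on $\Sigma$, and on $T$ by scaling.

(2)⇒(3): $b_w$ and $-b_w=b_{w'}$ are both convex by Lemma 2.

(3)⇒(1): $\mathfrak S_w\ne\emptyset$ by Lemma 4. Suppose $\tau_1\ne\tau_2$ lie in $\mathfrak S_w$, and let $m$ be their midpoint in $T$. Since $b_w$ is affine, $b_w(m)=\frac12(1+1)=1$, so $|m|\ge1$, while $|m|<1$ as in Step 3 of Lemma 3. This is a contradiction. $\square$

## Splitting off a Euclidean factor

A trivial shadow gives a line through $o$ in $T$ and an affine Busemann function. The next lemma turns this into a product decomposition. A subcone is a subset of $T$ containing $o$ and closed under scaling by $t\ge0$. Two lines $c,\ell$ in a CAT(0) space, parametrized by arc length, are parallel if $d(c(t),\ell(t))$ is constant, up to a shift of parameter. The product decomposition theorem [BH, II.2.14] says: in a CAT(0) space, the union of the lines parallel to a line $c$ is a convex subspace and splits isometrically as $\mathbb R\times X_0$, where $X_0$ is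 the set of its points that project to $c(0)$ on $c$, and $c(t)$ corresponds to $(t,c(0))$.

**Lemma 7 (splitting).** Let $Z\subset T$ be a closed convex subcone, and let $u,u'\in Z\cap\Sigma$ satisfy $b_u+b_{u'}=0$ on $Z$. Then $Z=\mathbb R\times Z'$ isometrically, where $Z'=\{v\in Z:b_u(v)=0\}$ is a closed convex subcone and $o$ corresponds to $(0,o)$.

*Proof.* **Step 1: a line through $o$.** We have $b_{u'}(u)=-b_u(u)=1$, so $\angle(u,u')=\pi$. Hence $c(t)=tu$ for $t\ge0$, $c(t)=|t|u'$ for $t\le0$ is a line in $Z$.

**Step 2: from each $v\in Z$ a ray along which $b_u$ decreases at unit speed.** Let $L_n=d(v,nu)$ and let $\rho_n:[0,L_n]\to Z$ be the geodesic from $v$ to $nu$. Then $|L_n-n|\le|v|$. Since $Z$ is closed in the proper space $T$, Arzelà–Ascoli gives a subsequence of $(\rho_n)$ that converges locally uniformly to a ray $\rho:[0,\infty)\to Z$ from $v$ (compare [BH, II.8.2]). For fixed $s$, since distance functions are $1$-Lipschitz,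
$$d(\rho(s),nu)-n=d(\rho_n(s),nu)-n+o(1)=d(v,nu)-s-n+o(1)$$
along the subsequence. Letting $n\to\infty$ and using the limit in the proof of Lemma 2, we get $b_u(\rho(s))=b_u(v)-s$.

The ray $\rho$ also stays near $c$. By convexity of the distance between the geodesics $\lambda\mapsto\rho_n(\lambda L_n)$ and $\lambda\mapsto\lambda nu$ on $[0,1]$, whose distance is $|v|$ at $\lambda=0$ and $0$ at $\lambda=1$, we have $d\big(\rho_n(s),\frac{sn}{L_n}u\big)\le|v|$ for $s\le L_n$. Also $\big|\frac{sn}{L_n}-s\big|=\frac{s}{L_n}|n-L_n|\le|v|$. So $d(\rho_n(s),su)\le2|v|$, and in the limit $d(\rho(s),su)\le2|v|$.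

**Step 3: the two rays from $v$ form a line parallel to $c$.** Apply Step 2 to $u'$ as well; this gives a ray $\rho'$ from $v$ with $b_{u'}(\rho'(s'))=b_{u'}(v)-s'$ and $d(\rho'(s'),s'u')\le2|v|$. Since $b_u=-b_{u'}$ on $Z$,
$$b_u(\rho(s))=b_u(v)-s,\qquad b_u(\rho'(s'))=b_u(v)+s' .$$
As $b_u$ is $1$-Lipschitz, $d(\rho(s),\rho'(s'))\ge s+s'$. The reverse inequality is clear, so $\ell(t)=\rho(t)$ for $t\ge0$, $\ell(t)=\rho'(|t|)$ for $t\le0$ is a line. The function $d(\ell(t),c(t))$ is convex and bounded on $\mathbb R$, hence constant. So $\ell$ is parallel to $c$.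

**Step 4: the product.** The space $Z$ is a closed convex subset of $T$, so it is a CAT(0) space, and by Step 3 it is the union of lines parallel to $c$. By [BH, II.2.14], $Z=\mathbb R\times X_0$ with $c(t)=(t,o)$. For a point $(s,x)$ of the product,
$$b_u(s,x)=\lim_{n\to\infty}\Big(\sqrt{(n-s)^2+d(x,o)^2}-n\Big)=-s .$$
So $X_0$ is identified with $\{s=0\}=\{b_u=0\}=Z'$. This set is closed. It is convex, because $b_u$ and $-b_u=b_{u'}$ are convex on $Z$. It is invariant under scaling, because $b_u(\lambda v)=\lambda b_u(v)$. $\square$

**Proof of Theorem 2(a).** We split off lines until $D$ is used up. Suppose $T=\mathbb R^j\times Y_j$ isometrically, with $Y_j$ a closed convex subcone and $o$ corresponding to $(0,o)$. Initially $j=0$, $Y_0=T$.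

**Step 1: algebra in the product.** Geodesics in a product are pairs of constant-speed geodesics. In particular the geodesic $\lambda\mapsto\lambda v$ from $o$ to $v=(x,z)$ is $\lambda\mapsto(\lambda x,\lambda z)$, so scaling acts componentwise. Since $2\langle v,w\rangle=|v|^2+|w|^2-d(v,w)^2$ and all three terms are additive over the factors,
$$\langle(x,z),(x',z')\rangle=x\cdot x'+\langle z,z'\rangle .\tag{3}$$

**Step 2: $S^{j-1}\subset D$.** For a unit vector $a\in\mathbb R^j$, (3) gives $b_{(a,o)}(x,z)=-a\cdot x$. This is affine on $T$, so $(a,o)\in D$ by Lemma 6.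

**Step 3: if $D\ne S^{j-1}$, split once more.** Pick $u=(a,y)\in D$ with $y\ne o$, and let $u_1=y/|y|\in Y_j\cap\Sigma$. By (3),
$$b_u(x,z)=-a\cdot x+|y|\,b_{u_1}(z).$$
By Lemma 6, $b_u$ is affine on $T$. Restricted to $\{0\}\times Y_j$ it is $|y|\,b_{u_1}$, so $b_{u_1}$ is affine on $Y_j$. On all of $T$, $b_{u_1}(x,z)=b_{u_1}(z)$ by (3), and the second component of a geodesic of $T$ is a geodesic of $Y_j$. So $b_{u_1}$ is affine on $T$, and $u_1\in D$ by Lemma 6. Let $u_1'\in\Sigma$ satisfy $b_{u_1}+b_{u_1'}=0$ on $T$ (Lemma 6(2)). For $x\in\mathbb R^j$, $\langle(x,o),u_1'\rangle=-\langle(x,o),u_1\rangle=0$. So the $\mathbb R^j$-component of $u_1'$ is $0$, that is, $u_1'\in Y_j$. Lemma 7 with $Z=Y_j$ gives $Y_j=\mathbb R\times Y_{j+1}$, hence $T=\mathbb R^{j+1}\times Y_{j+1}$, with $Y_{j+1}$ a closed convex subcone and $o=(0,o)$.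

**Step 4: the process stops.** By (3), the standard basis vectors of $\mathbb R^j$ are $j$ points of $\Sigma$ at pairwise distance $\pi/2$. Since $\Sigma$ is compact, $j$ is bounded. At the last stage $j=k$ we have $D=S^{k-1}$, and $Y=Y_k$. $\square$

**Proof of Theorem 2(b).** Put $\nu=\nu_P$ and $f(v)=\int b_\tau(v)\,\mathrm d\nu(\tau)$. By (1), $f(t\sigma)=t\,\nabla_\sigma F_P(\mu)$, so all derivatives vanish if and only if $f\equiv0$ on $T$. Also $D=S^{k-1}$ is compact, hence Borel, and
$$\nu(\Sigma\setminus D)=\int_{\{y\ne\mu:\ \sigma_y\notin D\}}d(\mu,y)\,\mathrm dP(y)$$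
is $0$ if and only if $\sigma_y\in D$ for $P$-a.e. $y\ne\mu$.

If $f\equiv0$, then $\nu$ satisfies (2), so every $w\in\operatorname{supp}\nu$ has $|\mathfrak S_w|\le1$ by Lemma 3 and $|\mathfrak S_w|\ge1$ by Lemma 4. Hence $\operatorname{supp}\nu\subset D$ and $\nu(\Sigma\setminus D)=0$.

So in either direction of the claim we may assume $\nu(\Sigma\setminus D)=0$. For $v=(x,z)\in\mathbb R^k\times Y$, (3) then gives
$$f(v)=-\int_D\langle v,\tau\rangle\,\mathrm d\nu(\tau)=-x\cdot\int_D\tau\,\mathrm d\nu(\tau).$$
Hence $f\equiv0$ if and only if $\int_D\tau\,\mathrm d\nu(\tau)=\int_{M\setminus\{\mu\}}d(\mu,y)\,\sigma_y\,\mathrm dP(y)$ is $0$ in $\mathbb R^k$. For $k=0$ the conditions say $\nu=0$. $\square$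

**Proof of Theorem 2(c).** By Lemma 4 all shadows are nonempty, so $\mu$ is prismatic if and only if $D=\emptyset$, that is, $k=0$. If $k=0$, then by (b) vanishing derivatives force $\nu_P=0$, so $P=\delta_\mu$; and $\delta_\mu$ does have vanishing derivatives. If $k\ge1$, take $w\in D$ and $w'$ with $b_w+b_{w'}=0$. By Lemma 4 choose $y,y'$ at distance $r$ from $\mu$ with $\sigma_y=w$, $\sigma_{y'}=w'$. Then $P=\frac12(\delta_y+\delta_{y'})$ lies in $\mathcal Q^n_\kappa$, $P\ne\delta_\mu$, and
$$\nabla_\sigma F_P(\mu)=\tfrac r2\big(b_w(\sigma)+b_{w'}(\sigma)\big)=0\qquad\text{for all }\sigma\in\Sigma.\tag{4}$$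
So $\delta_\mu$ is not the only such measure. $\square$

## The optimal constant in the lower bound

The proof of Theorem 3 combines compactness of the set of probability measures on $\Sigma$ with the fact that the derivatives in opposite directions have nonnegative sum. For a Borel probability measure $\nu$ on $\Sigma$ put
$$\Phi(\nu)=\max_{\sigma\in\Sigma}\Big(-\int_\Sigma\cos\angle(\sigma,\tau)\,\mathrm d\nu(\tau)\Big).$$
The maximum is attained, because the integral is continuous in $\sigma$ and $\Sigma$ is compact.

**Step 1: the minimum of $\Phi$ exists.** The functions $\cos\angle(\sigma,\cdot)$, $\sigma\in\Sigma$, are bounded by $1$ and $1$-Lipschitz on the compact space $\Sigma$, so by Arzelà–Ascoli they form a relatively compact family in $C(\Sigma)$. Given $\varepsilon>0$, finitely many of them are $\varepsilon$-dense in the family. If $\nu_n\to\nu$ weakly, the integrals of these finitely many functions converge, so for large $n$ all integrals over the family differ from their limits by at most $3\varepsilon$. Hence $\Phi(\nu_n)\to\Phi(\nu)$, and $\Phi$ is weakly continuous. The set of probability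 measures on $\Sigma$ is weakly compact, so $c_\mu=\min\Phi$ exists. Clearly $c_\mu\le1$.

**Step 2: $c_\mu>0$ if $\mu$ is prismatic.** Suppose $\Phi(\nu)\le0$ for some $\nu$, and write $f(\sigma)=-\int\cos\angle(\sigma,\tau)\,\mathrm d\nu(\tau)$, so $f\le0$ on $\Sigma$. Given $\sigma$, pick $\sigma'\in\mathfrak S_\sigma$. As in Lemma 1, $\angle(\sigma,\tau)+\angle(\tau,\sigma')\ge\pi$ gives $\cos\angle(\sigma,\tau)+\cos\angle(\sigma',\tau)\le0$ for all $\tau$, so $f(\sigma)+f(\sigma')\ge0$. As both terms are $\le0$, $f(\sigma)=0$. This holds for every $\sigma$, so $\nu$ satisfies (2). By Lemma 3 and prismaticity $\operatorname{supp}\nu=\emptyset$, which is impossible for a probability measure.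

**Step 3: the inequality.** If $\nu_P=0$, both sides are $0$. If $\nu_P\ne0$, then by (1)
$$\max_\sigma\nabla_\sigma F_P(\mu)=\nu_P(\Sigma)\,\Phi\big(\nu_P/\nu_P(\Sigma)\big)\ge c_\mu\,\nu_P(\Sigma)=c_\mu\int_M d(\mu,y)\,\mathrm dP(y).$$

**Step 4: no larger constant works.** Suppose the inequality holds for all $P\in\mathcal Q^n_\kappa$ with a constant $c$. Let $\nu=\sum p_i\delta_{\sigma_i}$ be a finitely supported probability measure on $\Sigma$. By Lemma 4 there are $y_i$ with $d(\mu,y_i)=r$ and $\sigma_{y_i}=\sigma_i$. For $P=\sum p_i\delta_{y_i}\in\mathcal Q^n_\kappa$ we have $\nu_P=r\nu$, so the inequality reads $r\,\Phi(\nu)\ge c\,r$. Hence $\Phi\ge c$ on finitely supported probability measures. These are weakly dense and $\Phi$ is weakly continuous, so $\Phi\ge c$ everywhere, that is, $c\le c_\mu$.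

**Step 5: the non-prismatic case.** If $\mu$ is not prismatic, then $k\ge1$ by Theorem 2(c), and the measure $P$ in (4) has all derivatives $0$ while $\int d(\mu,y)\,\mathrm dP(y)=r>0$. So no positive constant exists. $\square$

At the vertex of the spider with $N\ge3$ legs, a probability measure $\nu$ on $\Sigma$ is given by weights $p_1,\dots,p_N$, and $-\int\cos\angle(\sigma_i,\tau)\,\mathrm d\nu(\tau)=1-2p_i$. So $\Phi(\nu)=1-2\min_ip_i$. Since $\min_ip_i\le1/N$, with equality for equal weights, $c_\mu=1-\frac2N$. For three legs, $\max_i(m-2m_i)\ge\frac m3$.
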